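# Superlinear functions $f$ for which every set of positive density contains $\{f(b_1)+b_2+t\}$

## 1. A first guess: superlinear growth destroys the pattern

Let $\mathbb N$ be the set of positive integers. For $f:\mathbb N\to\mathbb N$, $B\subseteq\mathbb N$ and $t\in\mathbb Z$ write
$$f(B)\oplus B+t=\{f(b_1)+b_2+t:\ b_1,b_2\in B,\ b_1<b_2\}.$$
The order matters: the function is applied to the smaller of the two elements. Write $d(A)=\lim_{N\to\infty}\frac1N|A\cap\{1,\dots,N\}|$ for the natural density; "$d(A)>0$" will mean that the limit exists and is positive. (The problem does not define $d$ in the text available, so this is an interpretation. The theorem below makes it harmless.)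

Ethan Ackelsberg's paper "Counterexamples to generalizations of the Erdős $B+B+t$ problem", arXiv:2404.17383 (2024), asks the following. Is there an increasing $f:\mathbb N\to\mathbb N$ with $f(n)/n\to\infty$ such that every $A\subseteq \mathbb N$ with $d(A)>0$ contains $f(B)\oplus B+t$ for some infinite $B\subseteq\mathbb N$ and some $t\in\mathbb Z$?

Two known results frame the question.

* (i) Kra, Moreira, Richter and Robertson proved that every $A\subseteq\mathbb N$ of positive density contains $\{b_1+b_2+t: b_1,b_2\in B,\ b_1\neq b_2\}$ for some infinite $B\subseteq\mathbb N$ and some $t\in\mathbb Z$. This is the case $f(n)=n$.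
* (ii) For every integer-valued polynomial $P\in\mathbb Q[x]$ with $\deg P\ge2$ and every $\varepsilon>0$ there is $A\subseteq\mathbb N$ of additive upper Banach density at least $1-\varepsilon$ that contains no $\{P(b_1)+b_2+t:b_1<b_2\}$, $b_1,b_2\in B$, with $B$ infinite and $t\in\mathbb Z$.

So $f(n)=n$ works, and polynomials of degree at least $2$ fail, even for sets that are almost everything. The first guess is therefore **no**: superlinear growth is fatal. Let us test it.

Take $f(n)=(n+1)!-n$, so $f(1)=1$, $f(2)=4$, $f(3)=21$. Fix a modulus $m$. For $n\ge m-1$ we have $f(n)\equiv-n\pmod m$. If $B$ is infinite, it contains large $b_1<b_2$ in the same class mod $m$, and then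
$$f(b_1)+b_2+t\equiv -b_1+b_2+t\equiv t\pmod m.$$
So a set that avoids the class of $t$ mod $m$ cannot work with the shift $t$, and we may delete a very sparse class for each $t$. The guess passes this test. Here is the test in general form.

**Proposition 1 (growth alone never suffices).** Suppose that for every $m\in\mathbb N$ one has $f(n)\equiv-n\pmod m$ for all large $n$. Then for every $\varepsilon>0$ there is $A\subseteq\mathbb N$ whose natural density exists and is $>1-\varepsilon$, such that $f(B)\oplus B+t\not\subseteq A$ for every infinite $B\subseteq\mathbb N$ and every $t\in\mathbb Z$. Increasing functions $f$ with this congruence property and with $f(n)/n\to\infty$ exist with arbitrarily slow and with arbitrarily fast growth: given $w(n)\to\infty$, some such $f$ has $f(n)\le w(n)n$ for all large $n$; given any $h:\mathbb N\to\mathbb N$, some such $f$ has $f\ge h$.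

*Proof.* Choose positive integers $m_t$ ($t\in\mathbb Z$) with $\sum_t 2/m_t<\varepsilon$, and put
$$R_t=\{n\ge m_t:\ n\equiv t\ (\mathrm{mod}\ m_t)\},\qquad A=\mathbb N\setminus\bigcup_{t\in\mathbb Z}R_t .$$

We first check the density. If $N\ge m_t$, then $|R_t\cap[1,N]|\le N/m_t+1\le 2N/m_t$; if $N<m_t$, the intersection is empty. (This is why we ask $n\ge m_t$.) So $|R_t\cap[1,N]|\le 2N/m_t$ for all $N$, and $\bigcup_{|t|>T}R_t$ has upper density at most $\sum_{|t|>T}2/m_t$, which tends to $0$ as $T\to\infty$. Each finite union $\bigcup_{|t|\le T}R_t$ is eventually periodic, so it has a density $d_T$. The full union has lower density at least $d_T$ and upper density at most $d_T+\sum_{|t|>T}2/m_t$. Letting $T\to\infty$, its density exists, and it is at most $\sum_t2/m_t<\varepsilon$. Hence $d(A)>1-\varepsilon$.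

Now let $B$ be infinite, $t\in\mathbb Z$, $m=m_t$. Choose an infinite $B'\subseteq B$ inside one class mod $m$, then $b_1\in B'$ so large that $f(b_1)\equiv-b_1\pmod m$, then $b_2\in B'$ with $b_2>b_1$ and $f(b_1)+b_2+t\ge m$. Then $f(b_1)+b_2+t\equiv t\pmod m$, so this number lies in $R_t$ and not in $A$.

*Slow examples.* Given $w(n)\to\infty$, choose $1=N_1<N_2<\cdots$ with $w(n)\ge(k+1)!$ for all $n\ge N_k$, $k\ge2$, and let $f(n)=((k+1)!-1)n$ for $N_k\le n<N_{k+1}$. The coefficients are positive and nondecreasing, so $f$ is increasing; clearly $f(n)/n\to\infty$, and $f(n)\le w(n)n$ for $n\ge N_2$. Finally $f(n)+n=(k+1)!\,n$ is divisible by any given $m$ once $n$ is large.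

*Fast examples.* Let $f(n)=c_n\,n!-n$ with $c_n\in\mathbb N$ chosen inductively so large that $f$ is increasing, $f(n)\ge n^2$ and $f(n)\ge h(n)$. For $n\ge m$, $f(n)+n$ is divisible by $m$. $\square$

The proof, however, says something against the guess as well. The obstruction is a congruence, and it occurs at every rate of growth. Growth is not what kills these functions. So we should test a superlinear function with no arithmetic bias of this kind.

## 2. Residue classes and rotations do not defeat $n+\lfloor\sqrt n\rfloor^3$

Let $f(n)=n+g(n)$ with $g(n)=\lfloor\sqrt n\rfloor^3$. On the interval $[s^2,(s+1)^2)$, of length $2s+1$, the function $g$ equals $s^3$. So $f$ is a translation $n\mapsto n+s^3$ on longer and longer intervals, and jumps between them.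

**Test on a residue class.** Let $A=\{n:n\equiv r\ (\mathrm{mod}\ m)\}$. Use only the intervals with $m\mid s$. Such an interval has length at least $m$, so it meets every class mod $m$, and $g\equiv0$ mod $m$ on it. Let $B$ consist of one element $b\equiv c\pmod m$ from each. For $b_1<b_2$ in $B$,
$$f(b_1)+b_2+t\equiv 2c+t\pmod m .$$
If $m$ is odd, solve $2c\equiv r$ and take $t=0$. If $m$ is even, take $t\in\{0,1\}$ of the parity of $r$ and $c=(r-t)/2$. For example, for the odd numbers, $B=\{4,16,36,\dots\}$ and $t=1$ work: $f(4)+16+1=12+17=29$. So $f$ passes, and the shifts $0,1$ are enough.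

**Test on a rotation.** Let $\alpha$ be irrational, $I\subset\mathbb R/\mathbb Z$ a nonempty open arc, $A=\{n:n\alpha\in I\}$. Choose $s_j\to\infty$ with $s_j^3\alpha\to\gamma$ in $\mathbb R/\mathbb Z$, then $\beta$ with $2\beta+\gamma\in I$, then $\delta>0$ such that the $3\delta$-neighborhood of $2\beta+\gamma$ lies in $I$. Any sufficiently long run of consecutive integers contains some $b$ with $b\alpha$ within $\delta$ of $\beta$. So for large $j$ there is $b_j\in[s_j^2,(s_j+1)^2)$ with $b_j\alpha$ within $\delta$ of $\beta$ and $s_j^3\alpha$ within $\delta$ of $\gamma$. For $i<j$, $(f(b_i)+b_j)\alpha=b_i\alpha+s_i^3\alpha+b_j\alpha$ is within $3\delta$ of $2\beta+\gamma$, hence in $I$. So $f$ passes with $t=0$.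

Notice what happened to the growth of $f$. The huge numbers $s_j^3$ entered only through a limit $\gamma$ in a compact group, and we could pass to a subsequence on which this limit exists. This suggests that the guess is wrong, and it is.

## 3. Functions that are linear on long steps

**Definition (upper Banach density).** For $A\subseteq\mathbb N$,
$$d^*(A)=\limsup_{N\to\infty}\ \sup_{M\ge0}\ \frac{|A\cap\{M+1,\dots,M+N\}|}{N}.$$

For example $A=\bigcup_j[4^j,4^j+j]$ has $d(A)=0$ but $d^*(A)=1$. If the natural, lower or upper density of $A$ is positive, then $d^*(A)>0$.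

**Definition (step function).** A function $g:\mathbb N\to\mathbb Z_{\ge0}$ is a *step function* if it is nondecreasing and $\mathbb N$ is partitioned into consecutive finite intervals ("steps") $J_1,J_2,\dots$ with $|J_i|\to\infty$ and $g$ constant on each $J_i$.

Any nondecreasing $\mathbb Z_{\ge0}$-valued function of $s=\lfloor\sqrt n\rfloor$ is a step function of $n$, with steps $[s^2,(s+1)^2)$.

**Theorem 2.** Let $q\ge1$ be an integer, $g$ a step function, $f(n)=qn+g(n)$. If $d^*(A)>0$, there are $t\in\{0,1,\dots,q\}$ and an infinite $B\subseteq\mathbb N$ with $f(b_1)+b_2+t\in A$ for all $b_1<b_2$ in $B$.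

**Corollary 3.** The answer to the question is yes: $f(n)=n+\lfloor\sqrt n\rfloor^3$ has the property. It works for every $A$ with $d^*(A)>0$, with $t\in\{0,1\}$. So the answer is the same if $d(A)>0$ is read with natural, lower, upper or upper Banach density.

*Proof from Theorem 2.* Take $q=1$ and $g(n)=\lfloor\sqrt n\rfloor^3$. Then $f$ is strictly increasing and $f(n)/n\ge(\sqrt n-1)^3/n\to\infty$. $\square$

**Proposition 4 (any growth rate is possible).** If $w(n)\to\infty$, some $f$ as in Theorem 2 has $f(n)/n\to\infty$ and $f(n)\le w(n)n$ for all large $n$. If $h:\mathbb N\to\mathbb N$ is arbitrary, some such $f$ has $f\ge h$ and $f(n)/n\to\infty$.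

*Proof.* Fix $q$ and write $s=\lfloor\sqrt n\rfloor$. For slow growth let $v(n)=\inf_{m\ge n}w(m)$, which is nondecreasing and tends to $\infty$, and put $g(n)=\lfloor s^2\max(v(s^2)-q,0)\rfloor$. This is a nondecreasing function of $s$, and $g(n)/n\to\infty$ because $s^2/n\to1$. For large $n$ we have $v(s^2)\ge q$, so from $s^2\le n$ we get $g(n)\le n(v(n)-q)$ and $f(n)\le nv(n)\le nw(n)$. For fast growth let $g(n)=\max\bigl(s^3,\max_{m<(s+1)^2}h(m)\bigr)$, again a nondecreasing function of $s$; since $n<(s+1)^2$ we get $f(n)\ge g(n)\ge h(n)$, and $g(n)\ge s^3$ gives $f(n)/n\to\infty$. $\square$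

Propositions 1 and 4 together say that at every superlinear speed some functions work and some fail. We now prove Theorem 2; Section 10 shows that $q+1$ shifts are really needed.

## 4. Why the theorem for $B+B+t$ does not apply, and what has to recur instead

Take $q=1$. On a step $J_i$ we have $f(n)=n+g_i$, so it is natural to use (i). Applied to the translate $A-g_i$, it produces an infinite $B_i$ and a shift $t_i$ with $b_1+b_2+g_i+t_i\in A$. But $f(b_1)=b_1+g_i$ holds only for $b_1$ in the finite interval $J_i$. Nothing says that $B_i$ meets $J_i$, and the sets $B_i$ and shifts $t_i$ for different $i$ are unrelated. An infinite $B$ necessarily meets infinitely many steps, so if $g$ is unbounded it uses infinitely many of the constants $g_i$ at once. A statement with one shift for all pairs cannot be used as a black box.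

We need an object that encodes the conditions on all later elements $b_2$ simultaneously. It is a limit point. Let
$$X=\{0,1\}^{\mathbb Z},\qquad (Tx)(n)=x(n+1),\qquad E=\{x\in X:x(0)=1\},$$
and let $a=1_A\in X$, with $a(n)=0$ for $n\le0$. Then $T^nx\in E$ means $x(n)=1$. Let $\mathcal U$ be the countable family of clopen cylinders $\{u\in X: u|_{[-\ell,\ell]}=w\}$, $\ell\ge0$, $w\in\{0,1\}^{[-\ell,\ell]}$.

**Lemma 5 (combinatorial reduction).** Suppose there are $x\in X$ and $t\in\{0,\dots,q\}$ such that for every $U\in\mathcal U$ with $x\in U$ there are arbitrarily large $b$ with $T^ba\in U$ and $x(f(b)+t)=1$. Then the conclusion of Theorem 2 holds for $A$ with this $t$.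

*Proof.* Choose $b_1<b_2<\cdots$ inductively, keeping $x(f(b_i)+t)=1$. Given $b_1,\dots,b_m$ (possibly none), let $\ell\ge\max_{i\le m}|f(b_i)+t|$ and let $U\in\mathcal U$ consist of the points that agree with $x$ on $[-\ell,\ell]$. By hypothesis there is $b_{m+1}>b_m$ with $x(f(b_{m+1})+t)=1$ and $T^{b_{m+1}}a\in U$. Then for $i\le m$
$$a\bigl(b_{m+1}+f(b_i)+t\bigr)=(T^{b_{m+1}}a)(f(b_i)+t)=x(f(b_i)+t)=1,$$
i.e. $f(b_i)+b_{m+1}+t\in A$. $\square$

So $b$ must do two things at once: bring $a$ close to $x$, and bring $x$ into $T^{-t}E$ at time $f(b)$. To find such a $b$, average over candidates $b=M+c$ in a window inside a single step. There $f(M+c)=G+qc$ with $G$ constant, and we want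
$$\frac1L\sum_{c<L}1_U(T^{M+c}a)\,1_E(T^{G+qc+t}x)$$
to stay positive as the windows move to infinity. One would hope that the two factors become independent, so that the average tends to $\mu(U)\mu(E)>0$ for a suitable invariant measure $\mu$. This hope fails.

**Example 6.** Let $q=1$, $A=2\mathbb N$ and $g(n)=2\lfloor\sqrt n\rfloor+1$, a step function with odd values. The limit points of $(T^ba)$ are $1_{2\mathbb Z}$ (along even $b$) and $1_{2\mathbb Z+1}$ (along odd $b$). Let $x=1_{2\mathbb Z}$ and let $U$ be the cylinder $u|_{[0]}=1$. If $T^ba\in U$, then $b$ is even, so $f(b)=b+g(b)$ is odd and $x(f(b))=0$. The average with $t=0$ is $0$, while $\mu(U)\mu(E)=\frac14$ for the uniform measure $\mu$ on the two limit points. For $x=1_{2\mathbb Z+1}$ and the cylinder $u|_{[0]}=0$, $b$ is odd for large $b$, $f(b)$ is even, and $x(f(b))=0$ again. So $t=0$ is impossible. With $t=1$ everything works.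

The failure comes from an eigenfunction (parity) that ties $T^ba$ to $x$. The plan has two parts. First, show that eigenfunctions are the only obstruction, which gives an explicit limit formula on a compact group $\Omega$. Second, show that this formula is positive for every $U\ni x$, for suitable $x$ and one of the $q+1$ shifts.

The textbook facts we use: weak* compactness of probability measures on a compact metric space, the ergodic decomposition, Birkhoff's theorem, Haar measure, the spectral theorem for unitary operators, and Wiener's lemma: for a finite measure $\sigma$ on $\mathbb T=\mathbb R/\mathbb Z$, $\frac1{2L-1}\sum_{|h|<L}|\hat\sigma(h)|^2\to\sum_\theta\sigma(\{\theta\})^2$. Write $e(\theta)=e^{2\pi i\theta}$. From here on, $q$, $g$, $f$ and $A$ are as in Theorem 2.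

## 5. An ergodic measure seen through windows inside single steps

**Step 1a: an ergodic measure that charges $E$.** The purpose is to turn $d^*(A)>0$ into a measure on the limit points of $a$. Let $\omega(a)=\bigcap_N\overline{\{T^na:n\ge N\}}$. It is closed and $T$-invariant, since $T$ is a homeomorphism that takes the $N$-th set of the intersection to the $(N+1)$-st. (In Example 6 it has two points.)

Since $d^*(A)>0$, there are $\delta>0$ and intervals $[P_k,P_k+K_k)\subset\mathbb N$ with $K_k\to\infty$ in which $A$ has relative density at least $\delta$. Deleting the first $\lfloor\sqrt{K_k}\rfloor$ points of each interval, and dropping finitely many $k$, we may also assume $P_k\to\infty$ with relative density at least $\delta/2$. Let $\mu_0$ be a weak* limit point of the averages of $\delta_{T^na}$ over these intervals.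

* $\mu_0$ is $T$-invariant: applying $T$ changes each average by at most two terms, out of a number that tends to infinity.
* $\mu_0(\omega(a))=1$: for each $N$ the averages eventually live on the closed set $\overline{\{T^na:n\ge N\}}$, so $\mu_0$ gives it mass $1$; intersect over $N$.
* $\mu_0(E)\ge\delta/2$: $E$ is clopen, and the average of $1_E(T^na)=a(n)$ is the relative density.

By the ergodic decomposition of $\mu_0$ there is an ergodic $T$-invariant probability measure $\mu$ with $\mu(\omega(a))=1$ and $\mu(E)>0$. Applying Birkhoff's theorem to a countable dense subset of $C(X)$, choose $z\in\omega(a)$ with $\frac1N\sum_{0\le c<N}h(T^cz)\to\int h\,d\mu$ for all $h\in C(X)$.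

**Step 1b: windows on which $f$ is affine.** The purpose is to find long windows, far out, on which the orbit of $a$ is distributed according to $\mu$ and which lie inside one step.

For each $k$ choose $M_k'\ge k$ such that $T^{M'_k}a$ agrees with $z$ on $[-k,3k]$ and every step meeting $[M_k',\infty)$ has length at least $2k$. This is possible: only finitely many steps are shorter than $2k$, each is finite, and since $z\in\omega(a)$ the first condition holds for arbitrarily large $M_k'$. The window $[M_k',M_k'+2k)$ meets at most two steps, for if it met three, the middle one would be contained in it with length less than $2k$. So there is at most one cut between steps in the window, and it is interior to at most one of the halves $[M_k',M_k'+k)$ and $[M_k'+k,M_k'+2k)$. Hence some half lies in a single step. Call it $[M_k,M_k+L_k)$ with $L_k=k$, and let $g_k$ be the value of $g$ on it.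

The averages of $h(T^cz)$ over $c\in[0,k)$ tend to $\int h\,d\mu$. The average over $[k,2k)$ is twice the average over $[0,2k)$ minus the average over $[0,k)$, so it tends to $\int h\,d\mu$ too. If $h$ depends only on the coordinates in $[-\ell,\ell]$ and $k\ge\ell$, then $h(T^{M_k'+c}a)=h(T^cz)$ for $0\le c<2k$, because only coordinates of $T^{M_k'}a$ in $[-\ell,2k+\ell]\subseteq[-k,3k]$ are used. Such $h$ are dense in $C(X)$, so whichever half was chosen for each $k$,
$$\frac1{L_k}\sum_{c<L_k}\delta_{T^{M_k+c}a}\longrightarrow\mu\ \ \text{weak*},\qquad M_k\to\infty,\quad L_k\to\infty. \tag{1}$$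
Since $g$ is constant on the window, for $0\le c<L_k$
$$f(M_k+c)=G_k+qc,\qquad G_k:=qM_k+g_k. \tag{2}$$

## 6. The compact group of eigenvalues

**Step 2a: the group and the factor map.** The purpose is to collect all eigenfunctions of $(X,\mu,T)$ into one map to a compact abelian group.

Let $\Lambda\subset\mathbb T$ be the set of eigenvalues: $\theta\in\Lambda$ if some nonzero $\psi\in L^2(\mu)$ satisfies $\psi\circ T=e(\theta)\psi$. By ergodicity eigenspaces are one-dimensional and eigenfunctions have constant modulus. Eigenfunctions for different eigenvalues are orthogonal and $L^2(\mu)$ is separable, so $\Lambda$ is countable; products and conjugates of unimodular eigenfunctions are eigenfunctions, so $\Lambda$ is a group. Choose unimodular $\psi_\theta$ with $\psi_\theta\circ T=e(\theta)\psi_\theta$. Then $\psi_\theta\psi_{\theta'}=c(\theta,\theta')\psi_{\theta+\theta'}$ a.e. with constants $c(\theta,\theta')$. To remove the constants, choose a point $x_0$ where all these countably many relations hold (and the values are unimodular) and put $\varphi_\theta=\psi_\theta/\psi_\theta(x_0)$.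 Dividing the relation by its value at $x_0$ gives $\varphi_\theta\varphi_{\theta'}=\varphi_{\theta+\theta'}$ a.e.

Let $\Omega=\mathrm{Hom}(\Lambda,\mathbb T)$, a closed subgroup of $\mathbb T^\Lambda$, hence a compact metrizable abelian group. Let $m$ be its Haar probability measure, and for $\theta\in\Lambda$ let $\chi_\theta(\omega)=e(\omega(\theta))$. These characters form a group and separate points, so by Stone–Weierstrass their linear span is dense in $C(\Omega)$. Let $\iota\in\Omega$ be the inclusion $\Lambda\hookrightarrow\mathbb T$, so $\chi_\theta(\iota)=e(\theta)$, which differs from $1$ for $\theta\ne0$. In particular $\chi_\theta$ is nontrivial for $\theta\neq0$, so $\int\chi_\theta\,dm=0$.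

*$\mathbb Z\iota$ is dense in $\Omega$.* Let $H$ be its closure, with Haar measure $m_H$. For $\theta\ne0$ invariance under $\iota$ gives $\int\chi_\theta\,dm_H=e(\theta)\int\chi_\theta\,dm_H$, so the integral is $0=\int\chi_\theta\,dm$. Hence $m_H=m$, and since $m$ has full support, $H=\Omega$.

For $\mu$-a.e. $x$ the map $\theta\mapsto\varphi_\theta(x)$ is a homomorphism to the unit circle, so it defines $\pi(x)\in\Omega$ by $\chi_\theta(\pi(x))=\varphi_\theta(x)$; put $\pi=0$ on the remaining null set. Then
$$\pi(Tx)=\pi(x)+\iota\ \text{ a.e.},\qquad \pi_*\mu=m .$$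
The first holds because $\varphi_\theta(Tx)=e(\theta)\varphi_\theta(x)=\chi_\theta(\pi(x)+\iota)$ and characters separate points. The second holds because $\int\chi_\theta\,d\pi_*\mu=\int\varphi_\theta\,d\mu=0$ for $\theta\ne0$, again by invariance.

**Example 7.** If $A=m_0\mathbb N$, then $\omega(a)$ is one cycle of $m_0$ points, $\mu$ is uniform on it, $\Lambda=\frac1{m_0}\mathbb Z/\mathbb Z$, $\Omega\cong\mathbb Z/m_0$, $\iota$ is a generator, and $\pi$ records the position on the cycle up to an additive constant. Here $(q+1)\Omega$ has index $\gcd(q+1,m_0)$, so it can be a proper subgroup.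

**Step 2b: projecting $1_E$.** The purpose is to name the part of $1_E$ that the eigenfunctions see. The map $k\mapsto k\circ\pi$ is an isometry of $L^2(m)$ into $L^2(\mu)$ which takes the orthonormal basis $(\chi_\theta)$ to $(\varphi_\theta)$. So the closed span of the eigenfunctions is $\{k\circ\pi:k\in L^2(m)\}$. These are exactly the square-integrable functions measurable with respect to $\pi^{-1}(\mathrm{Borel}(\Omega))$, so the projection onto this span is a conditional expectation. Let $p\circ\pi$ be the projection of $1_E$. We may take $p$ Borel with $0\le p\le1$, and $\int p\,dm=\mu(E)$. The unitary operator $h\mapsto h\circ T$ maps the span onto itself, so it commutes with the projection, and the projection of $1_E\circ T^t$ is $x\mapsto p(\pi(x)+t\iota)$.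

**Step 2c: cosets of $(q+1)\Omega$.** The purpose is to see where the $q+1$ shifts come from. The set $\bigcup_{t=0}^q(t\iota+(q+1)\Omega)$ is closed, being a finite union of compact sets, and it contains $\mathbb Z\iota$: write $n=t+(q+1)j$ with $0\le t\le q$. Since $\mathbb Z\iota$ is dense,
$$\Omega=\bigcup_{t=0}^q\bigl(t\iota+(q+1)\Omega\bigr). \tag{3}$$
So the closed subgroup $(q+1)\Omega$ has finite index. Its complement is a finite union of closed cosets, so it is also open.

## 7. The limit of the averages

The phase of $x$ at time $G_k+qc$ is $\pi(x)+G_k\iota+qc\iota$. The point $a$ is not $\mu$-typical, so "$\pi(T^{M_k+c}a)$" has no meaning, and we cannot simply compare phases. We therefore take a joint limit of $T^{M_k+c}a$ and $c\iota$.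

**Step 3a: a joint limit measure.** Pass to a subsequence of $k$ (not relabeled) such that $G_k\iota\to\gamma$ in $\Omega$ and
$$\frac1{L_k}\sum_{c<L_k}\delta_{(T^{M_k+c}a,\ c\iota)}\longrightarrow\rho\quad\text{weak* on }X\times\Omega .$$
This is the only place where the size of $g$ matters, and it disappears: whatever the $G_k$ are, $G_k\iota$ has a convergent subsequence. Since $L_k\to\infty$, $\rho$ is invariant under $R(u,\omega)=(Tu,\omega+\iota)$. By (1) its $X$-marginal is $\mu$, so $\pi(u)$ makes sense for $\rho$-a.e. $(u,\omega)$.

**Claim 8.** Put $\kappa(u,\omega)=\omega-\pi(u)$. Under $\rho$, the variables $u$ and $\kappa$ are independent: $(u,\kappa)$ has law $\mu\times\nu$ for some probability measure $\nu$ on $\Omega$.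

*Proof.* $\kappa\circ R=\kappa$ $\rho$-a.e., because both terms increase by $\iota$. For bounded Borel $\psi\ge0$ on $\Omega$ put $\eta(C)=\int1_C(u)\psi(\kappa)\,d\rho$. By invariance of $\rho$ and $\kappa$,
$$\eta(T^{-1}C)=\int1_C(Tu)\,\psi(\kappa\circ R)\,d\rho=\int1_C(u)\,\psi(\kappa)\,d\rho=\eta(C).$$
Also $\eta\le\|\psi\|_\infty\mu$. So $\eta$ is $T$-invariant and absolutely continuous with respect to $\mu$, its density is $T$-invariant, and by ergodicity the density is constant. Hence $\eta(C)=\mu(C)\int\psi(\kappa)\,d\rho$ for all $C$ and $\psi$, which is the claim with $\nu$ the law of $\kappa$. $\square$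

**Step 3b: mean convergence.** The purpose is to show that only the projection to the eigenfunctions contributes. For $F\in C(X)$ and $H\in L^2(\mu)$ put
$$S_k(F,H)(x)=\frac1{L_k}\sum_{c<L_k}F(T^{M_k+c}a)\,H(T^{G_k+qc}x),\qquad \|S_k(F,H)\|_2\le\|F\|_\infty\|H\|_2 .$$

**Claim 9.** Let $\tilde H\circ\pi$ be the projection of $H$ onto the closed span of the eigenfunctions. Then in $L^2(\mu)$
$$S_k(F,H)\to S(F,H),\qquad S(F,H)(x):=\int F(u)\,\tilde H\bigl(\pi(x)+\gamma+q\omega\bigr)\,d\rho(u,\omega).$$

*Proof.* For each fixed $\omega$, $x\mapsto\tilde H(\pi(x)+\gamma+q\omega)$ has $L^2(\mu)$-norm $\|\tilde H\|_{L^2(m)}$, because $\pi_*\mu=m$ is translation invariant. By Minkowski's inequality the integral converges for a.e. $x$ and $\|S(F,H)\|_2\le\|F\|_\infty\|\tilde H\|_2\le\|F\|_\infty\|H\|_2$. Changing $\tilde H$ on an $m$-null set changes the integrand, for each $(u,\omega)$, only on a $\mu$-null set of $x$, so by Fubini $S(F,H)$ is well defined in $L^2(\mu)$. Both $S_k(F,\cdot)$ and $S(F,\cdot)$ are linear with norm at most $\|F\|_\infty$, so the set of $H$ for which the claim holds is a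 closed subspace. It suffices to treat two cases.

(i) *$H$ orthogonal to all eigenfunctions.* Then $\tilde H=0$, and we must show $S_k(F,H)\to0$. Let $\sigma$ be the spectral measure of $H$, so $\hat\sigma(n)=\langle H\circ T^n,H\rangle$ for $n\in\mathbb Z$ (with the sign convention $\hat\sigma(n)=\int e(n\theta)\,d\sigma$). It is atomless, since $\sigma(\{\theta\})$ is the squared norm of the projection of $H$ to the $\theta$-eigenspace. Expanding the square, $G_k$ cancels:
$$\|S_k(F,H)\|_2^2\le\frac{\|F\|_\infty^2}{L_k^2}\sum_{c,c'<L_k}|\hat\sigma(q(c-c'))|\le\frac{\|F\|_\infty^2}{L_k}\sum_{|h|<L_k}|\hat\sigma(qh)|,$$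
because each difference $h$ occurs at most $L_k$ times. The numbers $\hat\sigma(qh)$ are the Fourier coefficients of the image of $\sigma$ under $\theta\mapsto q\theta$. Since $q\ge1$, this map has finite fibers, so the image measure is again atomless. By Wiener's lemma the averages of $|\hat\sigma(qh)|^2$ over $|h|<L_k$ tend to $0$, and by Cauchy–Schwarz so do those of $|\hat\sigma(qh)|$.

(ii) *$H=\varphi_\theta$.* Then $\tilde H=\chi_\theta$ and $\varphi_\theta(T^{G_k+qc}x)=\chi_\theta(G_k\iota)\chi_\theta(qc\iota)\varphi_\theta(x)$ a.e., so
$$S_k(F,\varphi_\theta)=\chi_\theta(G_k\iota)\cdot\frac1{L_k}\sum_{c<L_k}F(T^{M_k+c}a)\,\chi_\theta(qc\iota)\cdot\varphi_\theta\ \longrightarrow\ \chi_\theta(\gamma)\int F(u)\chi_\theta(q\omega)\,d\rho\cdot\varphi_\theta ,$$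
since $(u,\omega)\mapsto F(u)\chi_\theta(q\omega)$ is continuous. The right side is $S(F,\varphi_\theta)$. $\square$

**Step 3c: the limit formula.** Now apply Claim 9 with $F=1_U$ (continuous, as $U$ is clopen) and $H=1_E\circ T^t$, and substitute $\omega=\pi(u)+\kappa$ using Claim 8. Put
$$p^*(s)=\int p(s+\gamma+q\kappa)\,d\nu(\kappa),\qquad p^*_t(s)=p^*(s+t\iota).$$
Then $0\le p^*\le1$, by Fubini and translation invariance $\int p^*\,dm=\int p\,dm=\mu(E)>0$, and
$$S(1_U,1_E\circ T^t)(x)=\int_U p^*_t\bigl(\pi(x)+q\,\pi(u)\bigr)\,d\mu(u). \tag{4}$$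
If $\Omega$ is trivial, the right side is $\mu(U)\mu(E)$, the independence first hoped for.

Convergence in $L^2$ gives a.e. convergence along a subsequence, and there are countably many pairs $(U,t)$. By a diagonal argument we pass to a further subsequence along which, for $\mu$-a.e. $x$,
$$S_k(1_U,1_E\circ T^t)(x)\to S(1_U,1_E\circ T^t)(x)\quad\text{for all }U\in\mathcal U,\ t\in\{0,\dots,q\}. \tag{5}$$

## 8. Positivity on the diagonal

We need one $x$ for which (4) is positive for every $U\ni x$, however small. If $\pi$ were continuous, then for $U$ shrinking to $x$ the argument $\pi(x)+q\pi(u)$ would approach $(q+1)\pi(x)$. So (4) should detect $p_t^*$ at points of $(q+1)\Omega$, that is, $p^*$ on the coset $t\iota+(q+1)\Omega$; by (3) the shifts $t=0,\dots,q$ together reach all of $\Omega$. The gap in this heuristic is that $\pi$ is only measurable, so nearness of $u$ to $x$ in $X$ does not bring $\pi(u)$ near $\pi(x)$. The following lemma on $\Omega$ replaces continuity.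

**Lemma 10.** For Borel $D\subseteq\Omega$ let $r_D(s)=m\{w\in D:\ s-qw\in D\}$. Then $r_D((q+1)v)>0$ for $m$-a.e. $v\in D$.

*Proof.* Substitute $w=v+h$; since $(q+1)v-q(v+h)=v-qh$,
$$r_D((q+1)v)=m\{h:\ v+h\in D,\ v-qh\in D\}.$$
Let $D_0\subseteq D$ be the Borel set of $v\in D$ where this vanishes, and suppose $m(D_0)>0$. Put
$$\Psi(h)=\int1_{D_0}(v)\,1_{D_0}(v+h)\,1_{D_0}(v-qh)\,dm(v).$$
We have $|\Psi(h)-m(D_0)|\le\|1_{D_0}-1_{D_0}(\cdot+h)\|_1+\|1_{D_0}-1_{D_0}(\cdot-qh)\|_1$, which tends to $0$ as $h\to0$ by continuity of translation in $L^1(m)$. So $\Psi>0$ on an open neighborhood $N$ of $0$, and $m(N)>0$, whence $\int_N\Psi\,dm>0$. But by Fubini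
$$\int_N\Psi\,dm\le\int_{D_0}m\{h:\ v+h\in D,\ v-qh\in D\}\,dm(v)=\int_{D_0}r_D((q+1)v)\,dm(v)=0,$$
a contradiction. $\square$

**Claim 11.** For some $t\in\{0,\dots,q\}$ there is a set of $x$ of positive $\mu$-measure such that the right side of (4) is positive for every $U\in\mathcal U$ containing $x$.

*Proof.* Suppose not. Fix any $t\in\{0,\dots,q\}$. For $U\in\mathcal U$ let $Z_U$ be the set of $x\in U$ for which (4) vanishes. The assumption says $\mu\bigl(\bigcup_UZ_U\bigr)=1$.

*Transfer to $\Omega$.* Since $\pi_*(1_{Z_U}\mu)\le\pi_*\mu=m$, this measure has a density $\zeta_U$ with respect to $m$, which we take Borel with values in $[0,1]$. Let $D_U=\{\zeta_U>0\}$. As the $Z_U$ cover $\mu$-almost everything, $\sum_U\pi_*(1_{Z_U}\mu)\ge\pi_*\mu=m$, so $\sum_U\zeta_U\ge1$ a.e. and $\bigcup_UD_U$ has full $m$-measure.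

*Use both variables in $Z_U$.* For $x\in Z_U$ the integral (4) over $u\in U$ is $0$. Since $Z_U\subseteq U$ and $p_t^*\ge0$, it remains $0$ over $u\in Z_U$. So
$$0=\int_{Z_U}\int_{Z_U}p^*_t(\pi(x)+q\pi(u))\,d\mu(u)\,d\mu(x)=\iint\zeta_U(v)\,\zeta_U(w)\,p^*_t(v+qw)\,dm(w)\,dm(v).$$
Hence $p_t^*(v+qw)=0$ for a.e. $(v,w)\in D_U\times D_U$. Substituting $s=v+qw$ for fixed $w$,
$$0=\iint1_{D_U}(s-qw)\,1_{D_U}(w)\,p_t^*(s)\,dm(s)\,dm(w)=\int p_t^*\,r_{D_U}\,dm .$$
So $p_t^*=0$ a.e. on $O_U=\{r_{D_U}>0\}$.

*Fill the subgroup.* By Lemma 10, $(q+1)v\in O_U$ for a.e. $v\in D_U$. Let $O=\bigcup_UO_U$, a countable union. Then $p_t^*=0$ a.e. on $O$, and $(q+1)v\in O$ for $m$-a.e. $v\in\Omega$. The image of $m$ under $v\mapsto(q+1)v$ is an invariant probability measure on the group $(q+1)\Omega$, i.e. its Haar measure. Since $(q+1)\Omega$ is open, it has positive $m$-measure, and its Haar measure is the normalized restriction of $m$. So $m$-almost every point of $(q+1)\Omega$ lies in $O$, and $p_t^*=0$ a.e. on $(q+1)\Omega$. That is, $p^*=0$ a.e. on $t\iota+(q+1)\Omega$.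

This holds for every $t\in\{0,\dots,q\}$, so by (3) $p^*=0$ a.e., contradicting $\int p^*\,dm=\mu(E)>0$. $\square$

## 9. From the positive limit to the infinite set $B$

**Step 5: end of the proof of Theorem 2.** The purpose is to verify the hypothesis of Lemma 5. The set in Claim 11 has positive measure, so it contains a point $x$ at which (5) holds. With this $x$ and the $t$ of Claim 11, for every $U\in\mathcal U$ containing $x$, along the final subsequence,
$$\lim_k\frac1{L_k}\sum_{c<L_k}1_U(T^{M_k+c}a)\,1_E(T^{G_k+qc+t}x)>0 .$$
So for all large $k$ in the subsequence there is $c<L_k$ for which both factors equal $1$. Put $b=M_k+c$. Then $T^ba\in U$, and by (2) $G_k+qc=f(b)$, so $x(f(b)+t)=1$. Since $M_k\to\infty$, such $b$ are arbitrarily large. Lemma 5 now gives the infinite set $B$, with $t\in\{0,\dots,q\}$. This proves Theorem 2, and with it Corollary 3. $\blacksquare$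

## 10. No set of fewer than $q+1$ shifts suffices

Example 6 needed $t=1$ because every $g_i$ was odd. For a general step function, $A$ can choose which steps to live in, and this gives the same effect.

**Proposition 12 (the shift set is optimal).** For every $f$ as in Theorem 2 and every residue class $\tau$ mod $q+1$ there is $A\subseteq\mathbb N$ with $d^*(A)=\frac1{q+1}$ such that $f(B)\oplus B+t\subseteq A$ with $B$ infinite forces $t\equiv\tau\pmod{q+1}$. Hence no set of fewer than $q+1$ shifts suffices in Theorem 2.

*Proof.* Let $g_i$ be the value of $g$ on $J_i$. Choose $r$ such that $I=\{i:g_i\equiv r\ (\mathrm{mod}\ q+1)\}$ is infinite. Let $A$ be the set of all $n\equiv r+\tau\pmod{q+1}$ that lie in some $J_i$, $i\in I$, at distance at least $\sqrt{|J_i|}$ from $\mathbb Z\setminus J_i$.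

*Density.* $A$ lies in one class mod $q+1$, so $d^*(A)\le\frac1{q+1}$. For $i\in I$ the points of $J_i$ at distance at least $\sqrt{|J_i|}$ from the complement form, for large $i$, an interval of $|J_i|-2\lceil\sqrt{|J_i|}\rceil+2$ integers. This number tends to infinity, and in that interval $A$ is the full class. So $d^*(A)=\frac1{q+1}$.

*Forcing $t$.* Suppose $f(B)\oplus B+t\subseteq A$ with $B$ infinite, and let $\beta=\min B$. For all large $b\in B$, the number $b+f(\beta)+t$ lies in $A$, hence in some $J_i$ with $i\in I$, at distance at least $\sqrt{|J_i|}$ from $\mathbb Z\setminus J_i$. As $b\to\infty$ we have $i\to\infty$, so for large $b$ this distance exceeds $|f(\beta)+t|$, and therefore $b\in J_i$ and $g(b)=g_i\equiv r\pmod{q+1}$. Pick two such elements $b_1<b_2$ of $B$ in the same class $c$ mod $q+1$. Then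
$$f(b_1)+b_2+t=qb_1+g(b_1)+b_2+t\equiv qc+r+c+t\equiv r+t\pmod{q+1}.$$
This number lies in $A$, so $r+t\equiv r+\tau$, i.e. $t\equiv\tau\pmod{q+1}$.

A set of fewer than $q+1$ integers misses some class $\tau$ mod $q+1$, and the set $A$ built for that $\tau$ defeats all its shifts. $\square$
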